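# The order of a finite group from the vertices and edges of its non-solvable graph

All groups in these notes are finite. We write $x^g=g^{-1}xg$, so that $x^{gh}=(x^g)^h$, and $C_G(\cdot)$ for centralizers.

## 1. Solvable pairs, the set $\mathrm{Sol}(G)$, and the graph $\mathcal{NS}_G$

We use freely that subgroups and quotients of solvable groups are solvable, and that a group with a solvable normal subgroup and a solvable quotient by it is solvable. For examples in $A_5$ we use two more textbook facts. Every group of order less than $60$ is solvable, so two elements of $A_5$ generate a non-solvable group if and only if they generate $A_5$. The maximal subgroups of $A_5$ are the five point stabilizers $A_4$, the six normalizers $D_{10}$ (order $10$) of Sylow $5$-subgroups, and the ten normalizers $S_3$ of Sylow $3$-subgroups.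

**Definition.** For $x\in G$ put $\mathrm{Sol}_G(x)=\{y\in G:\langle x,y\rangle\text{ is solvable}\}$.

Example. Let $x\in A_5$ have order $5$. An element $y$ lies in $\mathrm{Sol}_{A_5}(x)$ if and only if some maximal subgroup contains both $x$ and $y$. Only the maximal subgroups of order $10$ contain elements of order $5$, and exactly one of them contains $x$, namely the normalizer of $\langle x\rangle$. So $\mathrm{Sol}_{A_5}(x)$ is that normalizer and has $10$ elements. In general $\mathrm{Sol}_G(x)$ is not a subgroup; we shall meet one with $24$ elements inside $A_5$, and $24$ does not divide $60$.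

**Definition.** $\mathrm{Sol}(G)=\{x\in G:\langle x,y\rangle\text{ is solvable for all }y\in G\}$.

**Fact (Guralnick–Kunyavskiĭ–Plotkin–Shalev).** For finite $G$, the set $\mathrm{Sol}(G)$ is the solvable radical of $G$, that is, its unique largest solvable normal subgroup.

One inclusion is easy: if $R$ is the solvable radical and $x\in R$, then $\langle x,y\rangle\cap R$ is solvable and $\langle x,y\rangle/(\langle x,y\rangle\cap R)\cong\langle x,y\rangle R/R$ is cyclic, generated by the image of $y$. So $R\subseteq\mathrm{Sol}(G)$. The other inclusion is the substance of the fact, and we take it as given.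

Example. Let $S$ be a non-abelian simple group and $A$ a solvable group. A solvable normal subgroup of $S\times A$ projects to a solvable normal subgroup of $S$, which is trivial. Hence $\mathrm{Sol}(S\times A)=1\times A$. For instance $\mathrm{Sol}(A_5)=1$ and $\mathrm{Sol}(A_5\times C_m)\cong C_m$.

**Definition.** The non-solvable graph $\mathcal{NS}_G$ is the simple graph with vertex set $G\setminus\mathrm{Sol}(G)$, in which two distinct vertices $x,y$ are adjacent if and only if $\langle x,y\rangle$ is not solvable.

If $\langle x,y\rangle$ is non-solvable, then automatically $x\neq y$ (a cyclic group is solvable) and $x,y\notin\mathrm{Sol}(G)$ (by the definition of $\mathrm{Sol}(G)$). So the neighbors of a vertex $x$ are exactly the elements of $G\setminus\mathrm{Sol}_G(x)$, and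
$$\deg(x)=|G|-|\mathrm{Sol}_G(x)|.$$

Example. $\mathcal{NS}_{A_5}$ has $59$ vertices, and an element of order $5$ has degree $60-10=50$.

## 2. Which numerical data of $\mathcal{NS}_G$ determine $|G|$?

We throw away the group and keep only the abstract graph. Do we still know how large the group was? The problem comes from Parthajit Bhowal, Deiborlang Nongsiang and Rajat Kanti Nath, "Non-solvable graphs of groups", arXiv:1909.12043 (2019): if $G$ and $H$ are finite non-solvable groups with $\mathcal{NS}_G\cong\mathcal{NS}_H$, must $|G|=|H|$?

The graph shows $|G|-|\mathrm{Sol}(G)|$, its number of vertices. The elements of $\mathrm{Sol}(G)$ are invisible, and the task is to count them. The answer is yes.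

**Theorem A.** If $G,H$ are finite non-solvable groups and $\mathcal{NS}_G\cong\mathcal{NS}_H$, then $|G|=|H|$ and $|\mathrm{Sol}(G)|=|\mathrm{Sol}(H)|$.

The proof uses much less than the isomorphism type of the graph.

**Theorem B.** Let $G$ be finite non-solvable, and let $\mathcal{NS}_G$ have $v$ vertices and $e$ edges. Then $|\mathrm{Sol}(G)|$ is the unique positive divisor $d$ of $v$ such that $d(v+d)$ divides $2e$, and $|G|=v+d$. In particular, if $\mathcal{NS}_G$ and $\mathcal{NS}_H$ have equally many vertices and equally many edges, then $|G|=|H|$ and $|\mathrm{Sol}(G)|=|\mathrm{Sol}(H)|$.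

Two further theorems, C and D, are stated and proved in Sections 8 and 9.

## 3. Degrees and edges for $A_5$ and $A_5\times C_2$

For $x\in A_5$ the set $\mathrm{Sol}_{A_5}(x)$ is the union of the maximal subgroups containing $x$ (and all of $A_5$ if $x=1$). We compute its size for each order of $x$.

If $x$ has order $5$, the size is $10$, as above.

If $x=(1\,2\,3)$, the maximal subgroups containing it are the stabilizers of $4$ and of $5$, each of order $12$ and meeting in $\langle x\rangle$, and the normalizer $S_3$ of $\langle x\rangle$. The first two have a union of $12+12-3=21$ elements. The $S_3$ adds the three involutions $(1\,2)(4\,5)$, $(1\,3)(4\,5)$, $(2\,3)(4\,5)$, which fix neither $4$ nor $5$. The size is $24$.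

If $x=(1\,2)(3\,4)$, we count $y$ by its order. The identity contributes $1$. All $15$ involutions qualify, since two involutions generate a dihedral group (or a smaller group). The elements of order $3$ that qualify are the $8$ in the stabilizer of $5$ and those in the subgroups $S_3$ containing $x$. Such an $S_3$ normalizes a group generated by a $3$-cycle $(a\,b\,c)$, and its involutions have the form $(a\,b)(d\,e)$ with $\{d,e\}$ the complement of $\{a,b,c\}$. So $\{d,e\}$ is $\{3,4\}$ or $\{1,2\}$, the $3$-cycles are $(1\,2\,5)^{\pm1}$ and $(3\,4\,5)^{\pm1}$, and we get $4$ more elements, all moving $5$. Finally, six groups $D_{10}$ contain $5$ involutions each, and there are $15$ involutions, all conjugate. So $x$ lies in two groups $D_{10}$, which contribute $8$ elements of order $5$. The size is $1+15+12+8=36$.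

The number of ordered pairs generating a solvable group is therefore
$$60+24\cdot10+20\cdot24+15\cdot36=60+240+480+540=1320,$$
and the number generating a non-solvable group is $3600-1320=2280$. Each edge is counted twice, so $\mathcal{NS}_{A_5}$ has $v=59$ and $2e=2280$.

Theorem B says: among the divisors $1,59$ of $59$, exactly one $d$ satisfies $d(59+d)\mid2280$. Indeed $1\cdot60$ divides $2280=38\cdot60$, and $59\cdot118>2280$. So $|\mathrm{Sol}(A_5)|=1$ and $|A_5|=60$ are recovered.

Now take $A_5\times C_2$. A pair generates a non-solvable group if and only if its projection to $A_5$ does, so $v=118$ and $2e=4\cdot2280=9120=2^5\cdot3\cdot5\cdot19$. The divisors of $118$ are $1,2,59,118$. For $d=1$ we need $119=7\cdot17$ to divide $9120$, which fails. For $d=2$ we need $240\mid9120$, and $9120=38\cdot240$. For $d=59$ and $d=118$, the product $d(118+d)$ is at least $59\cdot177=10443>9120$. So $d=2$ and $|G|=120$, as it should be.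

One more observation for later. The centralizers of elements of orders $5,3,2$ in $A_5$ have orders $5,3,4$, and
$$10=2\cdot5,\qquad 24=8\cdot3,\qquad 36=9\cdot4 .$$
In each case $|C_G(x)|$ divides $|\mathrm{Sol}_G(x)|$, although $24$ and $36$ are not orders of subgroups of $A_5$.

## 4. What the factor $|\mathrm{Sol}(G)|^2$ alone leaves undecided

Fix a non-solvable $G$. Put $s=|\mathrm{Sol}(G)|$, $\bar G=G/\mathrm{Sol}(G)$ and $n=|\bar G|$, and let $v,e$ be the numbers of vertices and edges of $\mathcal{NS}_G$. Then
$$v=|G|-s=s(n-1).\tag{1}$$

Vertices alone do not suffice. Take $G=A_5\times C_{167}$ and $H=PSL(2,7)\times C_{59}$. By the example in Section 1 the radicals are $C_{167}$ and $C_{59}$, and since $|PSL(2,7)|=168$, the two graphs have $167\cdot(60-1)=167\cdot59$ and $59\cdot(168-1)=59\cdot167$ vertices. But $|G|=60\cdot167=10020$ and $|H|=168\cdot59=9912$. So the edge count in Theorem B cannot be omitted.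

The natural next move is to count edges through the quotient. Let $a(G)$ be the number of ordered pairs $(x,y)\in G^2$ with $\langle x,y\rangle$ non-solvable. By the remark after the definition of $\mathcal{NS}_G$, every such pair is an ordered pair of adjacent vertices, so $2e=a(G)$. The image of $\langle x,y\rangle$ in $\bar G$ is its quotient by $\langle x,y\rangle\cap\mathrm{Sol}(G)$, which is solvable. Hence
$$\langle x,y\rangle\text{ is solvable}\iff\text{its image in }\bar G\text{ is solvable}.\tag{2}$$
Every pair in $\bar G^2$ has $s^2$ preimages in $G^2$, so
$$2e=a(G)=s^2\,a(\bar G).\tag{3}$$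

So $s$ divides $v$ and $s^2$ divides $2e$. This is where the approach stops: $d=1$ always satisfies both conditions, whatever $G$ is. For $A_5\times C_2$, with $v=118$ and $2e=9120$, both $d=1$ and $d=2$ pass. What excluded $d=1$ in Section 3 was the factor $v+d=119$. For the true value $d=s$ this factor is $v+s=|G|=sn$, and $s(v+s)=s^2n$. Comparing with (3), what we need is that $n=|\bar G|$ divides $a(\bar G)$. So we want, for every finite group $G$:
$$|G|\ \text{ divides }\ a(G).$$

One tries to prove this by letting $G$ act on pairs by simultaneous conjugation. The orbit of $(x,y)$ has size $|G|/|C_G(\langle x,y\rangle)|$. In $A_5$ this is enough: a non-solvable pair generates $A_5$, whose center is trivial, so all orbits of such pairs have $60$ elements. In general the orbits are too small. Let $G=A_5\times A_5$, which has $\mathrm{Sol}(G)=1$, because a solvable normal subgroup projects trivially to both factors. Let $a=(1\,2\,3)$ and $b=(1\,2\,3\,4\,5)$. The order of $\langle a,b\rangle$ is divisible by $15$, and the maximal subgroups of $A_5$ have orders $12,10,6$, so $\langle a,b\rangle=A_5$. For $x=(a,1)$, $y=(b,1)$ the centralizer of $\langle x,y\rangle=A_5\times1$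 is $1\times A_5$, and the orbit of $(x,y)$ has $60$ elements, while $|G|=3600$.

The same example suggests the repair. The centralizer $1\times A_5$ that shrinks the orbit can also be used to enlarge the pair: replace $y=(b,1)$ by any of the $60$ elements $(b,c)$. This changes $\langle x,y\rangle$, but not the conjugates of $x$ under powers of $y$, since $x^{(b,c)^i}=(a^{b^i},1)$. And these conjugates alone decide whether $\langle x,y\rangle$ is solvable, as we show next. What the orbit loses to the stabilizer, the coset gives back exactly.

## 5. Blocks of size $|C_G(x)|$ inside $\mathrm{Sol}_G(x)$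

**Lemma 1.** For every finite group $G$ and every $x\in G$, $|C_G(x)|$ divides $|\mathrm{Sol}_G(x)|$.

*Proof.* Put $C=C_G(x)$, and for $y\in G$ put
$$K_y=\langle x^{y^i}:i\in\mathbb Z\rangle,\qquad Z_y=C_G(K_y).$$

**Step 1: solvability depends only on $K_y$.** This step turns the question about $\langle x,y\rangle$ into one about a subgroup that many $y$ share. Conjugation by $y$ sends $x^{y^i}$ to $x^{y^{i+1}}$, so $y$ normalizes $K_y$, and hence also its centralizer $Z_y$. Since $x\in K_y$, both $x$ and $y$ normalize $K_y$. So $K_y\trianglelefteq\langle x,y\rangle=K_y\langle y\rangle$, and the quotient is cyclic, generated by the image of $y$. Therefore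
$$\langle x,y\rangle\text{ is solvable}\iff K_y\text{ is solvable}.\tag{4}$$
Note also that $Z_y\le C$, because $x\in K_y$.

**Step 2: the cosets $Z_yy$ partition $G$.** This step builds sets on which $K$ is constant. Let $z\in Z_y$. Since $y$ normalizes $Z_y$, the group $Z_y\langle y\rangle$ has $Z_y$ as a normal subgroup. The elements $zy$ and $y$ have the same image in the quotient by $Z_y$, hence so do $(zy)^i$ and $y^i$ for every $i\in\mathbb Z$. Thus $(zy)^i=z_iy^i$ with $z_i\in Z_y$. As $z_i$ centralizes $x\in K_y$,
$$x^{(zy)^i}=(x^{z_i})^{y^i}=x^{y^i}\qquad(i\in\mathbb Z).\tag{5}$$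
Put $y'=zy$. By (5), $K_{y'}=K_y$. Therefore $Z_{y'}=Z_y$ and $Z_{y'}y'=Z_yzy=Z_yy$. So if an element $w$ lies in two of the sets $Z_yy$ and $Z_uu$, both are equal to $Z_ww$. Since $y\in Z_yy$, these sets partition $G$. We call them *parts*; $K$ is constant on each part.

**Step 3: $C$ permutes the parts by conjugation.** This provides the group action. Let $c\in C$. Then $x^{c^{-1}}=x$, and $(y^c)^i=c^{-1}y^ic$, so
$$x^{(y^c)^i}=\bigl(x^{c^{-1}}\bigr)^{y^ic}=(x^{y^i})^c .\tag{6}$$
Hence $K_{y^c}=(K_y)^c$. Taking centralizers, $Z_{y^c}=(Z_y)^c$. So $(Z_yy)^c=(Z_y)^cy^c=Z_{y^c}y^c$, which is again a part.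

**Step 4: the stabilizer in $C$ of the part $Z_yy$ is exactly $Z_y$.** This is the point where loss and gain cancel. By Step 3, $(Z_yy)^c$ is the part containing $y^c$, so $c$ stabilizes $Z_yy$ if and only if $y^c\in Z_yy$.

Suppose $c\in C$ and $y^c=zy$ with $z\in Z_y$. By (6) and then (5), for all $i$,
$$(x^{y^i})^c=x^{(y^c)^i}=x^{(zy)^i}=x^{y^i}.$$
So $c$ centralizes all generators of $K_y$, that is, $c\in Z_y$.

Conversely, let $c\in Z_y$; then $c\in C$. We have $y^c=c^{-1}yc=c^{-1}(ycy^{-1})\,y$, and $ycy^{-1}\in Z_y$ because $y$ normalizes $Z_y$. So $y^c\in Z_yy$.

**Step 5: counting.** The $C$-orbit of the part $Z_yy$ consists of $[C:Z_y]$ parts, by Step 4. They all have $|Z_y|$ elements, since they are conjugate. Their union, which we call a *block*, has $[C:Z_y]\cdot|Z_y|=|C|$ elements. So: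

(†) $G$ is partitioned into blocks of size $|C_G(x)|$, and on each block the groups $K_y$ are all conjugate.

In particular, on each block either all $K_y$ are solvable or none is. By (4), $\mathrm{Sol}_G(x)$ is a union of blocks, so $|C|$ divides its size. $\square$

Here is a case where every object can be listed. Let $G=S_3$ and $x=(1\,2)$, so $C=\{1,x\}$. For $y\in\{1,x\}$ we get $K_y=\langle x\rangle$ and $Z_y=C$, which gives the part $\{1,x\}$. For each of the other four $y$, the conjugate $x^y$ is a transposition other than $x$, so $K_y=S_3$, $Z_y=1$ and the part is $\{y\}$. Conjugation by $x$ exchanges $(1\,3)$ with $(2\,3)$ and $(1\,2\,3)$ with $(1\,3\,2)$. The blocks are $\{1,(1\,2)\}$, $\{(1\,3),(2\,3)\}$ and $\{(1\,2\,3),(1\,3\,2)\}$, each of size $2=|C|$. The first is a single part with a large stabilizer; the other two are orbits of small parts.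

In the example $x=(a,1)$, $y=(b,1)$ in $A_5\times A_5$, the group $K_y$ is normal in $\langle x,y\rangle=A_5\times1$ and nontrivial, so $K_y=A_5\times1$ and $Z_y=1\times A_5$. The part of $y$ is $\{(b,c):c\in A_5\}$, as announced in Section 4.

**Corollary 2.** For every finite group $G$, the number $a(G)$ of ordered pairs $(x,y)\in G^2$ with $\langle x,y\rangle$ non-solvable is divisible by $|G|$.

*Proof.* The number of ordered pairs that generate a solvable group is $\sum_{x\in G}|\mathrm{Sol}_G(x)|$. Conjugation by $g$ maps $\mathrm{Sol}_G(x)$ bijectively onto $\mathrm{Sol}_G(x^g)$, so the summand is constant on conjugacy classes. The class of $x$ has $[G:C_G(x)]$ elements and contributes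
$$[G:C_G(x)]\cdot|\mathrm{Sol}_G(x)|=|G|\cdot\frac{|\mathrm{Sol}_G(x)|}{|C_G(x)|},$$
which is a multiple of $|G|$ by Lemma 1. So the number of solvable pairs is a multiple of $|G|$, and $a(G)$ is $|G|^2$ minus this number. $\square$

For $A_5$ the class contributions were $60,\ 240,\ 480,\ 540$ (with $240$ coming from two classes of $12$ elements), all multiples of $60$.

We now collect what the graph satisfies. Apply Corollary 2 to $\bar G$: $n$ divides $a(\bar G)$. With (3), and with $v+s=|G|=sn$ from (1),
$$s(v+s)=s^2n\ \text{ divides }\ 2e.\tag{7}$$
We also need a bound on $e$. Since $\mathrm{Sol}(G)$ is solvable and $G$ is not, $\mathrm{Sol}(G)\ne G$ and $v\ge1$. If $x\notin\mathrm{Sol}(G)$, then by definition there is $y$ with $\langle x,y\rangle$ non-solvable, and $y$ is a neighbor of $x$. So $e>0$, and since the graph is simple,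
$$0<2e\le v(v-1)<v^2.\tag{8}$$

## 6. At most one divisor $d$ of $v$ with $d(v+d)\mid W$ when $0<W<v^2$

From here on there are no groups. We know that $s$ is a divisor of $v$ with $s(v+s)\mid2e$, and must show that no other divisor does this.

We first try the case of two divisors $s>1$ and $t=1$. Write $v=sV$. The two conditions read $s^2(1+V)\mid W$ and $1+sV\mid W$. Since $1+sV$ is prime to $s$, the gcd of $s^2(1+V)$ and $1+sV$ equals $\gcd(1+V,1+sV)$, which divides $s(1+V)-(1+sV)=s-1$. So $W$ is a multiple of the lcm, and
$$W\ge\frac{s^2(1+V)(1+sV)}{s-1}>\frac{s^2\cdot V\cdot sV}{s}=s^2V^2=v^2,$$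
contrary to $W<v^2$. The two complementary numbers $1+V$ and $1+sV$ are nearly coprime, so their lcm is too large. The general proof first removes common factors and then does the same. The bound on $W$ is needed: for $v=2$ the divisors $d=1,2$ give $d(v+d)=3,8$, and both divide $W=24$.

**Lemma 3.** Let $v,W$ be integers with $v\ge1$ and $0<W<v^2$. Then there is at most one positive divisor $d$ of $v$ such that $d(v+d)\mid W$.

*Proof.* Suppose $s>t$ are two such divisors.

**Step 1: coordinates.** We separate the common part of $s$ and $t$. Let $g=\gcd(s,t)$, $s=gs'$, $t=gt'$, so $\gcd(s',t')=1$ and $s'>t'\ge1$. Since $s$ and $t$ divide $v$, so does $\mathrm{lcm}(s,t)=gs't'$. Write $v=gs't'V$ with $V\ge1$, and put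
$$n=\frac vs+1=1+t'V,\qquad m=\frac vt+1=1+s'V .$$
Then $s(v+s)=s^2n=g^2s'^2n$ and $t(v+t)=t^2m=g^2t'^2m$.

**Step 2: removing the squares from $W$.** Both of these numbers divide $W$, so $w=W/g^2$ is an integer divisible by $s'^2n$ and by $t'^2m$. As $\gcd(s',t')=1$, the product $s'^2t'^2$ divides $w$. Put $E=w/(s't')^2$, a positive integer.

**Step 3: $n$ and $m$ both divide $E$.** From $s'^2n\mid w=s'^2t'^2E$ we get $n\mid t'^2E$. Since $\gcd(n,t')=\gcd(1+t'V,t')=1$, it follows that $n\mid E$. Likewise $t'^2m\mid s'^2t'^2E$ gives $m\mid s'^2E$, and $\gcd(m,s')=\gcd(1+s'V,s')=1$ gives $m\mid E$. Hence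
$$\mathrm{lcm}(n,m)\le E=\frac{W}{(gs't')^2}<\frac{v^2}{(gs't')^2}=V^2.\tag{9}$$

**Step 4: the lcm is too large.** The number $\gcd(n,m)$ divides
$$s'n-t'm=(s'+s't'V)-(t'+s't'V)=s'-t'>0,$$
so $\gcd(n,m)\le s'-t'<s'$. Therefore
$$\mathrm{lcm}(n,m)=\frac{nm}{\gcd(n,m)}>\frac{(t'V)(s'V)}{s'}=t'V^2\ge V^2,$$
which contradicts (9). $\square$

## 7. Proofs of Theorems A and B

*Proof of Theorem B.* By (1), $d=|\mathrm{Sol}(G)|$ is a positive divisor of $v$. By (7), $d(v+d)$ divides $2e$. By (8), $W=2e$ satisfies $0<W<v^2$, so Lemma 3 says that no other positive divisor of $v$ has this property. By (1), $|G|=v+d$. Since $d$ is described in terms of $v$ and $e$ only, two groups whose graphs have the same $v$ and the same $e$ have the same $d$ and the same order. $\square$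

*Proof of Theorem A.* Isomorphic graphs have equally many vertices and equally many edges. Apply Theorem B. $\square$

As a check, take $A_5\times C_{167}$, the group from Section 4 whose vertex count is shared with $PSL(2,7)\times C_{59}$. Here $2e=167^2\cdot2280$. The value $d=167$ passes, since $167\cdot10020=167^2\cdot60$ divides $2e$. The value $d=59$ fails: $59$ divides $59\cdot9912$ but does not divide $167^2\cdot2280=167^2\cdot2^3\cdot3\cdot5\cdot19$.

## 8. Twin classes and the reduction to $G/\mathrm{Sol}(G)$

**Theorem C.** For finite non-solvable $G,H$: $\mathcal{NS}_G\cong\mathcal{NS}_H$ if and only if $|\mathrm{Sol}(G)|=|\mathrm{Sol}(H)|$ and $\mathcal{NS}_{G/\mathrm{Sol}(G)}\cong\mathcal{NS}_{H/\mathrm{Sol}(H)}$.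

**Definition.** Two vertices of a graph are *twins* if they have the same neighborhood. This is an equivalence relation; its classes are the twin classes.

Examples. In the path $a-b-c$ the twin classes are $\{a,c\}$ and $\{b\}$. In $\mathcal{NS}_{A_5}$, the neighborhood of an element $x$ of order $5$ is the complement of the normalizer $D_{10}$ of $\langle x\rangle$, while elements of orders $3$ and $2$ have degrees $36$ and $24$. So the twin class of $x$ consists of the four elements of order $5$ in that $D_{10}$.

A twin class is an independent set: if twins $u,u'$ were adjacent, then $u'\in N(u)=N(u')$, which is impossible in a simple graph. Between two distinct classes there are either all edges or none. Indeed, if $u\sim w$, $u'$ is a twin of $u$ and $w'$ is a twin of $w$, then $w\in N(u)=N(u')$, so $u'\in N(w)=N(w')$ and $u'\sim w'$. The *weighted twin quotient* of a graph has the twin classes as vertices, two classes being adjacent if there are edges between them, and each class carries its size as weight. By what we just said, the weighted twin quotient determines the graph up to isomorphism: replace each class by an independent set of the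 given size and put all edges between sets of adjacent classes. Conversely, a graph isomorphism maps twin classes to twin classes of the same size, and so induces an isomorphism of weighted twin quotients. For the path above, the quotient is a single edge with weights $2$ and $1$.

*Proof of Theorem C.*

**Step 1: $\mathcal{NS}_G$ is $\mathcal{NS}_{\bar G}$ with each vertex replaced by $s$ non-adjacent copies.** Let $\pi:G\to\bar G=G/\mathrm{Sol}(G)$ be the projection and $s=|\mathrm{Sol}(G)|$. The group $\bar G$ is non-solvable. The preimage in $G$ of a solvable normal subgroup of $\bar G$ is normal and solvable, hence contained in $\mathrm{Sol}(G)$; so $\mathrm{Sol}(\bar G)=1$. Therefore the vertex set of $\mathcal{NS}_{\bar G}$ is $\bar G\setminus\{1\}$, and the vertex set of $\mathcal{NS}_G$ is its preimage under $\pi$. By (2), $x\sim y$ if and only if $\langle\pi(x),\pi(y)\rangle$ is non-solvable, that is, $\pi(x)\sim\pi(y)$. In particular two elements of one fiber of $\pi$ are never adjacent. All fibers have $s$ elements.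

**Step 2: the "if" direction.** Suppose $|\mathrm{Sol}(H)|=s$ and let $\varphi:\mathcal{NS}_{\bar G}\to\mathcal{NS}_{\bar H}$ be an isomorphism, where $\bar H=H/\mathrm{Sol}(H)$. For each vertex $u$ of $\mathcal{NS}_{\bar G}$ choose a bijection from the fiber over $u$ to the fiber over $\varphi(u)$; both have $s$ elements. By Step 1 for $G$ and for $H$, the union of these bijections is an isomorphism $\mathcal{NS}_G\cong\mathcal{NS}_H$.

**Step 3: the "only if" direction.** Suppose $\mathcal{NS}_G\cong\mathcal{NS}_H$. Theorem A gives $|\mathrm{Sol}(G)|=|\mathrm{Sol}(H)|=s$. By Step 1, the neighborhood of $x$ in $\mathcal{NS}_G$ is $\pi^{-1}(N(\pi(x)))$, where $N(\pi(x))$ is taken in $\mathcal{NS}_{\bar G}$. As $\pi$ is surjective, $x$ and $x'$ are twins if and only if $\pi(x)$ and $\pi(x')$ are. So the twin classes of $\mathcal{NS}_G$ are the preimages of the twin classes of $\mathcal{NS}_{\bar G}$, with the same adjacencies between classes: the twin quotients coincide, and the weights for $\mathcal{NS}_G$ are $s$ times those for $\mathcal{NS}_{\bar G}$. The same holds for $H$, with the same $s$. The isomorphism $\mathcal{NS}_G\cong\mathcal{NS}_H$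 induces an isomorphism of the weighted twin quotients. Dividing all weights by $s$, we get an isomorphism of the weighted twin quotients of $\mathcal{NS}_{\bar G}$ and $\mathcal{NS}_{\bar H}$. Since these determine the graphs, $\mathcal{NS}_{\bar G}\cong\mathcal{NS}_{\bar H}$. $\square$

The conclusion of Theorem A cannot be strengthened to $G\cong H$. The non-isomorphic groups $A_5\times C_4$ and $A_5\times C_2\times C_2$ both have a radical of order $4$ with quotient $A_5$, so by Theorem C their non-solvable graphs are isomorphic. More generally, $\mathcal{NS}_G$ carries no information about $\mathrm{Sol}(G)$ beyond its order.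

## 9. Classes closed under subgroups, quotients and extensions

Let $\mathfrak X$ be a class of finite groups that is closed under isomorphism, subgroups, quotients and extensions, and contains all finite cyclic groups. For normal $\mathfrak X$-subgroups $M,N$ of $G$ we have $MN/N\cong M/(M\cap N)\in\mathfrak X$ by closure under quotients and isomorphism, and $N\in\mathfrak X$. So $MN\in\mathfrak X$ by closure under extensions. The trivial group is cyclic, hence in $\mathfrak X$. As $G$ is finite, it therefore has a largest normal $\mathfrak X$-subgroup, denoted $O_{\mathfrak X}(G)$. For $G\notin\mathfrak X$, let $\Gamma_{\mathfrak X}(G)$ be the graph on $G\setminus O_{\mathfrak X}(G)$ in which $x\sim y$ if and only if $\langle x,y\rangle\notin\mathfrak X$.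

Examples. If $\mathfrak X$ is the class of solvable groups, then $O_{\mathfrak X}(G)=\mathrm{Sol}(G)$ and $\Gamma_{\mathfrak X}(G)=\mathcal{NS}_G$. For another class, let $\mathfrak X$ consist of the finite groups with a normal series in which every factor is a $5$-group or has order prime to $5$. Intersecting such a series with a subgroup, or taking images in a quotient, gives a series of the same kind. For an extension, join a series of the normal subgroup to one of the quotient; the terms from the first part may only be subnormal, so read "normal series" as "subnormal series" throughout, which affects none of these arguments. Cyclic groups qualify. The order of $PSL(2,7)$ is $168$, prime to $5$, so $PSL(2,7)\in\mathfrak X$, while the simple group $A_5$ is not in $\mathfrak X$. For $G=A_5\times PSL(2,7)$ the normal subgroups are $1$, the two factors and $G$; so $O_{\mathfrak X}(G)=1\times PSL(2,7)$.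

**Theorem D.** Let $\mathfrak X$ be a class of finite groups that is closed under isomorphism, subgroups, quotients and extensions, and contains all finite cyclic groups. For a finite group $G\notin\mathfrak X$ let $O_{\mathfrak X}(G)$ be its largest normal $\mathfrak X$-subgroup, and let $\Gamma_{\mathfrak X}(G)$ be the graph on $G\setminus O_{\mathfrak X}(G)$ in which $x\sim y$ iff $\langle x,y\rangle\notin\mathfrak X$. Then the numbers of vertices and edges of $\Gamma_{\mathfrak X}(G)$ determine $|G|$ and $|O_{\mathfrak X}(G)|$.

*Proof.* Let $s=|O_{\mathfrak X}(G)|$, $\bar G=G/O_{\mathfrak X}(G)$, $n=|\bar G|$, and let $v,e$ be the numbers of vertices and edges of $\Gamma_{\mathfrak X}(G)$. For any finite group $L$, let $a_{\mathfrak X}(L)$ be the number of ordered pairs in $L^2$ that generate a group outside $\mathfrak X$. Clearly $v=|G|-s=s(n-1)$.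

**Step 1: $|L|$ divides $a_{\mathfrak X}(L)$ for every finite group $L$.** Statement (†) does not mention solvability, and holds for every $x\in L$. The analogue of (4) is
$$\langle x,y\rangle\in\mathfrak X\iff K_y\in\mathfrak X .\tag{10}$$
From left to right this is subgroup closure. From right to left, $\langle x,y\rangle$ is an extension of $K_y$ by a cyclic group, so it lies in $\mathfrak X$ by extension closure, since cyclic groups are in $\mathfrak X$. As $\mathfrak X$ is closed under isomorphism, the condition $K_y\in\mathfrak X$ holds on all of a block or on none of it. So $|C_L(x)|$ divides the number $f(x)$ of $y\in L$ with $\langle x,y\rangle\in\mathfrak X$. This $f$ is constant on conjugacy classes, and each class contributes $[L:C_L(x)]\,f(x)=|L|\cdot f(x)/|C_L(x)|$ to the number of pairs generating an $\mathfrak X$-group. So this number is a multiple of $|L|$, and so is $a_{\mathfrak X}(L)=|L|^2-\sum_xf(x)$.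

**Step 2: every pair outside $\mathfrak X$ is an edge.** In the solvable case this came from the definition of $\mathrm{Sol}(G)$; here it needs an argument. Suppose $\langle x,y\rangle\notin\mathfrak X$. Then $x\ne y$, because cyclic groups are in $\mathfrak X$. If $x\in O_{\mathfrak X}(G)$, then all conjugates of $x$ lie in the normal subgroup $O_{\mathfrak X}(G)$, so $K_y\le O_{\mathfrak X}(G)$ and $K_y\in\mathfrak X$, and (10) gives $\langle x,y\rangle\in\mathfrak X$, a contradiction. So $x\notin O_{\mathfrak X}(G)$. Exchanging the roles of $x$ and $y$, also $y\notin O_{\mathfrak X}(G)$. Hence $2e=a_{\mathfrak X}(G)$.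

**Step 3: passing to the quotient.** The image of $\langle x,y\rangle$ in $\bar G$ is its quotient by $\langle x,y\rangle\cap O_{\mathfrak X}(G)$, and this intersection is in $\mathfrak X$ by subgroup closure. If $\langle x,y\rangle\in\mathfrak X$, so is its image, by quotient closure; if the image is in $\mathfrak X$, so is $\langle x,y\rangle$, by extension closure. Hence $a_{\mathfrak X}(G)=s^2a_{\mathfrak X}(\bar G)$. By Step 1 for $L=\bar G$, $n$ divides $a_{\mathfrak X}(\bar G)$. So $s(v+s)=s^2n$ divides $2e$.

**Step 4: there is an edge.** This gives $2e>0$. Since $G\notin\mathfrak X$, extension closure implies that some composition factor $S\cong A/B$ of $G$ is not in $\mathfrak X$; here $A$ is a subgroup of $G$ and $B\trianglelefteq A$. As $\mathfrak X$ contains all cyclic groups, the simple group $S$ is non-abelian. Hence it is generated by two elements (Steinberg; Aschbacher–Guralnick; this uses the classification of finite simple groups). Choose $x,y\in A$ that map to generators of $A/B$. Then $\langle x,y\rangle$ has a quotient isomorphic to $S\notin\mathfrak X$, so $\langle x,y\rangle\notin\mathfrak X$ by quotient closure. By Step 2,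 $\{x,y\}$ is an edge. So $v\ge1$ and $0<2e\le v(v-1)<v^2$. We do not need to know whether every vertex has a neighbor.

**Step 5: conclusion.** The number $d=s$ is a positive divisor of $v$ with $d(v+d)\mid2e$, and by Lemma 3 with $W=2e$ it is the only one. So $v$ and $e$ determine $|O_{\mathfrak X}(G)|=d$ and $|G|=v+d$. $\square$

The theorem on two-generation of simple groups enters only in Step 4 of this last proof. For Theorems A, B and C, the only outside fact used is the description of $\mathrm{Sol}(G)$ as the largest solvable normal subgroup.
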